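\title{An operator $T$ with $T\oplus T$ cyclic and $T^2$ not cyclic}

\begin{abstract}
We construct a bounded operator $T$ on a separable Hilbert space such that $T\oplus T$, and even the sum of countably many copies of $T$, is cyclic while $T^2$ is not, and a second operator of this kind for which no power $T^k$ with $k\ge2$ is cyclic. More generally, for a holomorphic function $f$ on a simply connected domain, cyclicity of $T$, of $T\oplus T$ or of the countable sum passes to $f(T)$ for every $T$ with spectrum in the domain exactly when $f$ is injective. The proofs combine three facts: the sum of an operator and its transpose is never cyclic; there is a weighted shift such that the countable sums of the shift and of its transpose are both cyclic; and cyclic operators with well separated spectra have a cyclic sum.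
\end{abstract}

\section{The question and the results}\label{sec:intro}

All vector spaces are over $\mathbb{C}$, the set of non-negative integers is $\mathbb{Z}_+$, and \emph{operator} means bounded linear operator. Let $T$ be an operator on a Banach space $\mathcal{B}$. For $x\in\mathcal{B}$ put
\[
[x]_T=\overline{\operatorname{span}}\{T^nx:n\in\mathbb{Z}_+\}=\overline{\{p(T)x:\ p\text{ a polynomial}\}},
\]
the smallest closed $T$-invariant subspace that contains $x$. The vector $x$ is \emph{cyclic} for $T$ if $[x]_T=\mathcal{B}$, and $T$ is \emph{cyclic} if it has a cyclic vector. The operator $T\oplus T$ acts on $\mathcal{B}\oplus\mathcal{B}$ by $(x,y)\mapsto(Tx,Ty)$.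

Cyclicity of $T^2$ and cyclicity of $T\oplus T$ both strengthen cyclicity of $T$. The first asks that the vectors $p(T)x$ be dense already when $p$ runs over the even polynomials. The second asks for vectors $x,y$ such that any two targets $u,v$ can be approximated by $p(T)x$ and $p(T)y$ with one and the same polynomial $p$. The following question, which comes from Shkarin's paper \cite{Shkarin}, asks whether the second property can hold without the first.

\begin{quote}
\emph{Does there exist a bounded linear operator $T$ on a separable Banach space such that $T\oplus T$ is cyclic and $T^2$ is not cyclic?}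
\end{quote}

Two observations suggest the answer no. Call a nonzero continuous linear functional $\phi$ an \emph{eigenfunctional} of an operator $V$ on $\mathcal{B}$ if $\phi\circ V=\mu\phi$ for some $\mu\in\mathbb{C}$. The simplest way for $V$ to fail to be cyclic is to have two linearly independent eigenfunctionals $\phi,\psi$ with the same $\mu$. Then $Q=(\phi,\psi)$ maps $\mathcal{B}$ onto $\mathbb{C}^2$ and $QV^nx=\mu^nQx$, so every orbit lies in the preimage of a line, which is a proper closed subspace. This happens for the square of the cyclic matrix $\operatorname{diag}(1,-1)$. Cyclicity of $T\oplus T$ removes this obstruction completely. If $\phi$ is an eigenfunctional of $T$, then $(x,y)\mapsto\phi(x)$ and $(x,y)\mapsto\phi(y)$ are independent eigenfunctionals of $T\oplus T$ with the same eigenvalue. So if $T\oplus T$ is cyclic, then $T$ has no eigenfunctional; in particular $T\oplus T$ is never cyclic when $0<\dim\mathcal{B}<\infty$. Moreover $T^2$ then has no eigenfunctional either: if $\phi\circ T^2=\lambda^2\phi$, then $\psi=\phi\circ T+\lambda\phi$ satisfies $\psi\circ T=\lambda\psi$, so $\psi=0$, so $\phi\circ T=-\lambda\phi$, so $\phi=0$.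

The second observation concerns stronger forms of cyclicity. An operator $T$ is \emph{hypercyclic} if some orbit $\{T^nx:n\in\mathbb{Z}_+\}$ is dense, and \emph{supercyclic} if some set $\{\lambda T^nx:\lambda\in\mathbb{C},\ n\in\mathbb{Z}_+\}$ is dense; both properties imply cyclicity. By a theorem of Ansari \cite{Ansari}, powers of hypercyclic (supercyclic) operators are hypercyclic (supercyclic). If $T\oplus T$ is hypercyclic or supercyclic, then so is $T$, by projection onto the first coordinate, and therefore $T^2$ is cyclic. With either of these properties in place of cyclicity of $T\oplus T$, the question has a negative answer.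

For cyclicity itself the answer is yes, and the example lives on the Hilbert space $\ell^2$. We write $V^{(n)}$ for the direct sum of $n$ copies of an operator $V$ and, when $V$ acts on a Hilbert space, $V^{(\infty)}$ for the $\ell^2$-direct sum of countably many copies. On general Banach spaces only $V^{(n)}$ with $n<\infty$ occurs. The spectrum of $T$ is $\sigma(T)$.

\begin{theorem}\label{thm:square}
There is a bounded operator $T$ on a separable Hilbert space such that $T\oplus T$ is cyclic (indeed $T^{(\infty)}$ is cyclic) and $T^2$ is not cyclic.
\end{theorem}

\begin{theorem}\label{thm:powers}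
There is a bounded operator $T$ on a separable Hilbert space such that $T^{(\infty)}$ is cyclic (hence all $T^{(n)}$ are) and $T^k$ is not cyclic for any $k\ge2$.
\end{theorem}

\begin{theorem}\label{thm:class}
Let $U\subseteq\mathbb{C}$ be a simply connected domain and let $f:U\to\mathbb{C}$ be holomorphic. The following are equivalent:
\begin{itemize}
\item[(1)] $f$ is injective on $U$;
\item[(2)] for every bounded $T$ on a separable Banach space with $\sigma(T)\subset U$: if $T$ is cyclic, then $f(T)$ is cyclic;
\item[(3)] for every bounded $T$ on a separable Banach space with $\sigma(T)\subset U$: if $T\oplus T$ is cyclic, then $f(T)$ is cyclic;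
\item[(4)] for every bounded $T$ on a separable Hilbert space with $\sigma(T)\subset U$: if $T^{(\infty)}$ is cyclic, then $f(T)$ is cyclic.
\end{itemize}
In particular, for every polynomial $f$ of degree $\ne1$ there is $T$ with $T\oplus T$ cyclic and $f(T)$ not cyclic.
\end{theorem}

Here $f(T)$ is given by the holomorphic functional calculus, recalled in Section~\ref{sec:class}. Theorem~\ref{thm:square} is contained in each of the other two; we prove it first because it shows the method with the least notation. Theorem~\ref{thm:class} indicates where an example has to be sought. The function $z^2$ is injective on the half-plane $\operatorname{Re}z>0$, so a cyclic operator with spectrum in that half-plane has a cyclic square. Our example will have two spectral parts that squaring folds onto each other.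

\section{A two-dimensional model}\label{sec:model}

Let $T_0=\operatorname{diag}(1,-1)=A\oplus(-A)$ on $\mathbb{C}^2$, where $A$ is the identity of $\mathbb{C}$. Three computations describe it.
\begin{itemize}
\item[(a)] $T_0$ is cyclic because its two eigenvalues are apart. The polynomials $(1+z)/2$ and $(1-z)/2$, applied to $T_0$, give the two coordinate projections, so $[(1,1)]_{T_0}$ contains $(1,0)$ and $(0,1)$.
\item[(b)] $T_0^2=C\oplus C$ with $C=A^2$ is not cyclic. Given $(x,y)\neq(0,0)$, the nonzero functional $\Phi(u,v)=uy-xv$ vanishes on the orbit of $(x,y)$, because $(C^nx)\,y=x\,(C^ny)$.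
\item[(c)] $T_0\oplus T_0$ is not cyclic, because it has the summand $A\oplus A$, to which the functional in (b) applies again.
\end{itemize}
We want to keep (a) and (b) and to lose (c), although (b) and (c) have the same cause. The way out appears when $A$ is a $d\times d$ matrix. With $\langle x,y\rangle=\sum_jx_jy_j$, the identity used in (b) becomes $\langle C^nx,y\rangle=\langle x,(C^t)^ny\rangle$, where $C^t$ is the transposed matrix. So the functional $\Phi(u,v)=\langle u,y\rangle-\langle x,v\rangle$ annihilates the orbit of $(x,y)$ under $C\oplus C^t$, and in general not the orbit under $C\oplus C$. For instance, if $Ce_1=e_1+e_2$, $Ce_2=e_2$, $x=e_1$ and $y=e_2$, then $C^ty=e_1+e_2$, and $\Phi(Cx,C^ty)=1-1=0$ while $\Phi(Cx,Cy)=1-0=1$.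

The right generalization of $T_0$ is therefore $T=A\oplus(-A^t)$. Its square $A^2\oplus(A^2)^t$ pairs an operator with its transpose, whereas $T\oplus T$ is, after reordering, the sum of $A\oplus A$ and $-(A^t\oplus A^t)$. For matrices nothing is gained: a square matrix is similar to its transpose, so $A\oplus A^t$ and $A\oplus A$ are similar and neither is cyclic. In infinite dimensions the two sums behave differently, and the proof consists of three steps.
\begin{itemize}
\item The sum of an operator and its transpose is never cyclic (Lemma~\ref{lem:transpose}). This keeps (b).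
\item There is an operator $S$ such that sums of copies of $S$, and sums of copies of its transpose, are cyclic (Proposition~\ref{prop:shift}). This removes (c).
\item Cyclic operators with spectra in disjoint disks have a cyclic sum (Lemma~\ref{lem:runge}). This keeps (a), with Runge's theorem in place of the polynomials $(1\pm z)/2$.
\end{itemize}

\section{Cyclic vectors, direct sums and transposes}\label{sec:tools}

\begin{lemma}\label{lem:basic}
\begin{itemize}
\item[(a)] Let $V$ and $W$ be operators on Banach spaces $X$ and $Y$, and let $Q:X\to Y$ be a bounded linear map with dense range and $QV=WQ$. If $x$ is cyclic for $V$, then $Qx$ is cyclic for $W$.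
\item[(b)] Let $V$ and $W$ be operators on a Banach space such that $W$ is a norm limit of polynomials in $V$. Then every cyclic vector of $W$ is cyclic for $V$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $p(W)Qx=Qp(V)x$ for every polynomial $p$, and a continuous map with dense range sends dense sets to dense sets.

(b) The norm closure $\mathcal{A}$ of $\{p(V):p\text{ a polynomial}\}$ is an algebra that contains $I$ and $W$, hence $q(W)$ for every polynomial $q$. Every element of $\mathcal{A}$ maps $x$ into $[x]_V$. So $[x]_W\subseteq[x]_V$.
\end{proof}

We use three consequences. By (a) with $Q$ invertible, cyclicity is invariant under similarity, in particular under a permutation of the summands of a direct sum. By (a) with $Q$ a coordinate projection, every direct summand of a cyclic operator is cyclic; thus if $V^{(\infty)}$ is cyclic, then so is $V^{(n)}$ for every $n$. By (b), the operators $V$ and $\alpha V+\beta I$ with $\alpha\ne0$ have the same cyclic vectors, since each is a polynomial in the other.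

If $V_j$ are operators on Hilbert spaces with $\sup_j\|V_j\|<\infty$, their $\ell^2$-sum $\bigoplus_jV_j$ acts coordinatewise and has norm $\sup_j\|V_j\|$. The map $V\mapsto V^{(\infty)}$ is linear, multiplicative and isometric, and sends $I$ to $I$. We also use that $\sigma(cI+V)$ lies in the closed disk of radius $\|V\|$ about $c$, by the Neumann series.

From now on $H=\ell^2(\mathbb{Z})$ with its standard basis $(e_n)$ and the \emph{bilinear} pairing $\langle x,y\rangle=\sum_nx_ny_n$. The \emph{transpose} $A'$ of an operator $A$ on $H$ is defined by
\[
\langle Ax,y\rangle=\langle x,A'y\rangle\qquad(x,y\in H).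
\]
In terms of the Hilbert space adjoint and coordinatewise conjugation, $A'y=\overline{A^*\overline{y}}$. Hence $A\mapsto A'$ is a linear isometry with $(AB)'=B'A'$, $I'=I$ and $A''=A$. We use the transpose and not the adjoint because it is linear in $A$: it satisfies $p(A)'=p(A')$ for every polynomial $p$, with no conjugation of coefficients.

\begin{lemma}\label{lem:transpose}
For every operator $C$ on $H$, the operator $C\oplus C'$ on $H\oplus H$ is not cyclic.
\end{lemma}

\begin{proof}
The zero vector is not cyclic. Let $(x,y)\ne(0,0)$ and define $\Phi(u,v)=\langle u,y\rangle-\langle x,v\rangle$. This functional is continuous, and it is nonzero because $\Phi(\overline{y},-\overline{x})=\|y\|^2+\|x\|^2$. For every $n\in\mathbb{Z}_+$,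
\[
\Phi\bigl(C^nx,(C')^ny\bigr)=\langle C^nx,y\rangle-\langle x,(C^n)'y\rangle=0 .
\]
So $[(x,y)]_{C\oplus C'}$ lies in the kernel of $\Phi$, a proper closed subspace.
\end{proof}

\section{A weighted shift and its transpose}\label{sec:shift}

We need an operator $S$ on $H$ such that $S^{(\infty)}$ and $(S')^{(\infty)}$ are both cyclic. The difficulty is to produce one vector that generates many copies of the space at once. The following criterion is suited to this, because its hypothesis passes unchanged from an operator to a sum of copies of it.

\begin{lemma}\label{lem:criterion}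
Let $R$ be an invertible operator on a separable Banach space $X$. Suppose that there are a dense set $D\subseteq X$ and a sequence $(n_k)$ in $\mathbb{Z}_+$ such that $R^{n_k}x\to0$ and $R^{-n_k}x\to0$ for all $x\in D$. Then some vector has a dense $R$-orbit; in particular, $R$ is cyclic.
\end{lemma}

\begin{proof}
For a nonempty open set $O\subseteq X$ let $\widehat{O}$ be the set of all $z$ with $R^nz\in O$ for some $n\in\mathbb{Z}_+$. It is a union of preimages of $O$ under continuous maps, hence open. It is also dense. Indeed, let $G$ be a nonempty open set, pick $x\in D\cap G$ and $y\in D\cap O$, and put $z_k=x+R^{-n_k}y$. Then $z_k\to x$ and $R^{n_k}z_k=R^{n_k}x+y\to y$, so $z_k\in G\cap\widehat{O}$ for large $k$. Let $(O_j)$ be a countable base of nonempty open sets. By Baire's theorem $\bigcap_j\widehat{O_j}$ is nonempty, and the orbit of any of its points meets every $O_j$.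
\end{proof}

For weighted shifts the hypothesis can be read off from the weights. Let $(\beta_n)_{n\in\mathbb{Z}}$ be positive numbers and $Se_n=(\beta_{n+1}/\beta_n)e_{n+1}$. We shall see that $\|S^me_0\|=\beta_m/\beta_0$ and $\|(S')^me_0\|=\beta_0/\beta_{-m}$ for all $m\in\mathbb{Z}$. So the criterion for $S$ needs $\beta_{m}$ and $\beta_{-m}$ to tend to $0$ along one sequence of integers $m$, and the criterion for $S'$ needs them to tend to $\infty$ along another. For $S$ to be bounded and invertible, $\log\beta_n$ must be a Lipschitz function of $n$. An even Lipschitz function that is unbounded above and below meets all three demands. We take $\sqrt{t}\sin\sqrt{t}$, whose oscillations grow in length as fast as they grow in height. The construction is in the spirit of H.~Salas' hypercyclic operator with hypercyclic adjoint; we give a complete proof.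

\begin{proposition}\label{prop:shift}
There is an operator $S$ on $H$ with $\|S\|\le2$ such that $S^{(\infty)}$ and $(S')^{(\infty)}$ are both cyclic.
\end{proposition}

\begin{proof}
\emph{The shift.} Let $h(t)=\sqrt{t}\,\sin\sqrt{t}$ for $t\ge0$. It is continuous, and for $t>0$
\[
|h'(t)|=\left|\frac{\sin\sqrt{t}}{2\sqrt{t}}+\frac{\cos\sqrt{t}}{2}\right|\le\frac12+\frac12=1,
\]
so $|h(s)-h(t)|\le|s-t|$. Put $\beta_n=2^{h(|n|)}$ for $n\in\mathbb{Z}$. Then $\beta_{-n}=\beta_n$, and since $\bigl||n+m|-|m|\bigr|\le|n|$,
\begin{equation}\label{eq:lip}
2^{-|n|}\le\beta_{n+m}/\beta_m\le2^{|n|}\qquad(m,n\in\mathbb{Z}).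
\end{equation}
Define $Se_n=(\beta_{n+1}/\beta_n)e_{n+1}$. This is a diagonal operator with entries in $[\frac12,2]$ followed by the unitary map $e_n\mapsto e_{n+1}$, so $S$ is invertible and $\|S\|\le2$. Since $\langle e_j,S'e_n\rangle=\langle Se_j,e_n\rangle$ equals $\beta_n/\beta_{n-1}$ for $j=n-1$ and $0$ otherwise, $S'e_n=(\beta_n/\beta_{n-1})e_{n-1}$; also $S'$ is invertible, with inverse $(S^{-1})'$. For all $m,n\in\mathbb{Z}$,
\begin{equation}\label{eq:powers}
S^me_n=\frac{\beta_{n+m}}{\beta_n}\,e_{n+m},\qquad (S')^me_n=\frac{\beta_n}{\beta_{n-m}}\,e_{n-m}.
\end{equation}
For $m\ge0$ the products of weights telescope. Applying $S^{-m}$ and $(S')^{-m}$ to these identities and renaming $n+m$, respectively $n-m$, as $n$ gives the case of negative exponents.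

\emph{Two sequences.} For $k\in\mathbb{Z}_+$ let $s_k=2\pi k+\frac{3\pi}2$ and $t_k=2\pi k+\frac\pi2$, so that $h(s_k^2)=-s_k$ and $h(t_k^2)=t_k$. Put $m_k=\lfloor s_k^2\rfloor$ and $l_k=\lfloor t_k^2\rfloor$. By the Lipschitz bound, $h(m_k)\le-s_k+1$ and $h(l_k)\ge t_k-1$. Hence $\beta_{\pm m_k}\to0$ and $\beta_{\pm l_k}\to\infty$. For fixed $n$, \eqref{eq:powers} and \eqref{eq:lip} give
\[
\|S^{\pm m_k}e_n\|=\frac{\beta_{n\pm m_k}}{\beta_n}\le\frac{2^{|n|}\beta_{m_k}}{\beta_n}\to0,\qquad
\|(S')^{\pm l_k}e_n\|=\frac{\beta_n}{\beta_{n\mp l_k}}\le\frac{2^{|n|}\beta_n}{\beta_{l_k}}\to0 .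
\]

\emph{Passing to the sums.} Let $R=S^{(\infty)}$ and $n_k=m_k$, or $R=(S')^{(\infty)}$ and $n_k=l_k$. In both cases $R$ is invertible. Let $D$ be the linear span of the vectors that have one coordinate equal to some $e_n$ and all other coordinates zero; $D$ is dense in the $\ell^2$-sum of copies of $H$. The limits above give $R^{\pm n_k}x\to0$ for the spanning vectors, hence for all $x\in D$. Lemma~\ref{lem:criterion} shows that $R$ is cyclic.
\end{proof}

\begin{remark}
Two different sequences are unavoidable: if one sequence served both $S$ and $S'$, Lemma~\ref{lem:criterion} would make $S\oplus S'$ cyclic, against Lemma~\ref{lem:transpose}. In contrast with matrices, $S$ is not similar to $S'$, since $S\oplus S$ is cyclic and $S\oplus S'$ is not.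
\end{remark}

The operator $S$ is fixed from now on.

\section{Sums of operators with separated spectra}\label{sec:runge}

A sum of cyclic operators need not be cyclic, as the identity of $\mathbb{C}^2$ shows. It is cyclic as soon as the projections onto the summands can be approximated by polynomials in the sum. We recall two textbook facts. \emph{Runge's theorem}: if $K\subset\mathbb{C}$ is compact with connected complement and $g$ is holomorphic on an open set containing $K$, then $g$ is a uniform limit on $K$ of polynomials. \emph{Cauchy's formula for operators}: if $\sigma(V)$ lies in the interior of a closed disk $L$, then for every polynomial $p$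
\begin{equation}\label{eq:cauchy}
p(V)=\frac1{2\pi i}\oint_{\partial L}p(z)(z-V)^{-1}\,dz .
\end{equation}

\begin{lemma}\label{lem:runge}
Let $L_1,\dots,L_m$ be pairwise disjoint closed disks in $\mathbb{C}$, let $V_t$ be an operator on a Banach space $X_t$ with $\sigma(V_t)\subset\operatorname{int}L_t$, and let $V=V_1\oplus\dots\oplus V_m$. Fix $s\in\{1,\dots,m\}$.
\begin{itemize}
\item[(a)] There are polynomials $p_n$ with $p_n(V_s)\to I$ and $p_n(V_t)\to0$ for $t\ne s$, in operator norm.
\item[(b)] If $\xi=(\xi_1,\dots,\xi_m)$ and $\xi_s$ is cyclic for $V_s$, then $[\xi]_V$ contains the summand $X_s$.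
\end{itemize}
Consequently, if every $V_t$ is cyclic, then $V$ is cyclic.
\end{lemma}

\begin{proof}
(a) First, $K=L_1\cup\dots\cup L_m$ has connected complement. By induction on $m$ it suffices to show that $G\setminus L$ is connected when $G$ is a connected open set and $L\subset G$ is a closed disk. Choose a concentric open disk $\Delta$ with $L\subset\Delta\subset G$. Join two points of $G\setminus L$ by a path in $G$. If the path meets $L$, then shortly before its first time in $L$ and shortly after its last time in $L$ it lies in the annulus $\Delta\setminus L$, and we replace the part in between by a path in the annulus.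

The function equal to $1$ near $L_s$ and to $0$ near the other disks is holomorphic on a neighborhood of $K$. By Runge's theorem there are polynomials $p_n$ that tend to $1$ uniformly on $L_s$ and to $0$ uniformly on $L_t$ for $t\neq s$. The resolvent $(z-V_t)^{-1}$ is bounded on the circle $\partial L_t$. So \eqref{eq:cauchy}, applied to $p_n-1$ on $\partial L_s$ and to $p_n$ on $\partial L_t$, gives the limits.

(b) For every polynomial $q$, the vectors $(qp_n)(V)\xi\in[\xi]_V$ have coordinates $p_n(V_t)q(V_t)\xi_t$. By (a) they converge to the vector with $q(V_s)\xi_s$ in position $s$ and $0$ elsewhere. These limits are dense in the summand $X_s$, and $[\xi]_V$ is closed.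

For the last statement take every $\xi_t$ cyclic for $V_t$ and apply (b) for all $s$.
\end{proof}

\begin{remark}
Disjoint spectra alone do not give (a); it matters that no spectrum surrounds another. Let $V_1$ be the unweighted shift $e_n\mapsto e_{n+1}$ on $H$, whose spectrum is the unit circle, and let $V_2=0$ on $\mathbb{C}$. By the maximum principle $|p(0)|\le\max_{|z|=1}|p(z)|\le\|p(V_1)\|$, so $p_n(V_1)\to0$ forces $p_n(V_2)\to0$.
\end{remark}

\section{The square}\label{sec:square}

The model suggests $A\oplus(-A')$ with $A=S$, but this choice fails. The unitary map $e_n\mapsto(-1)^ne_n$ conjugates $S'$ to $-S'$, so $S\oplus(-S')$ is similar to $S\oplus S'$ and is not cyclic. The two summands must first be moved apart. Adding a scalar does this and keeps all cyclic vectors.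

\begin{proof}[Proof of Theorem~\ref{thm:square}]
Put $A=3I+S$ and $T=A\oplus(-A')$ on $H\oplus H$, a space isomorphic to $\ell^2$.

The square is $T^2=A^2\oplus(A')^2=A^2\oplus(A^2)'$, which is not cyclic by Lemma~\ref{lem:transpose} with $C=A^2$.

After a permutation of the summands, $T^{(\infty)}$ becomes $V_1\oplus V_2$ with
\[
V_1=A^{(\infty)}=3I+S^{(\infty)},\qquad V_2=(-A')^{(\infty)}=-3I-(S')^{(\infty)} .
\]
Both operators are cyclic by Proposition~\ref{prop:shift} and Lemma~\ref{lem:basic}(b). Since $\|S^{(\infty)}\|=\|(S')^{(\infty)}\|=\|S\|\le2$, their spectra lie in the closed disks of radius $2$ about $3$ and $-3$, hence in the interiors of the disjoint closed disks of radius $\frac52$ about these points. By Lemma~\ref{lem:runge}, $T^{(\infty)}$ is cyclic, and then so is its direct summand $T\oplus T$.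
\end{proof}

\begin{remark}
The \emph{cyclic multiplicity} of an operator $V$ is the least number of vectors $x_1,\dots,x_r$ such that the span of all $V^nx_j$ is dense. If $x$ is cyclic for $T$, then the vectors $T^{2n}x$ and $T^{2n}(Tx)$, $n\in\mathbb{Z}_+$, make up the whole $T$-orbit of $x$, so $T^2$ has cyclic multiplicity at most $2$. For the operator of Theorem~\ref{thm:square} it is therefore exactly $2$, the largest value possible.
\end{remark}

\section{All powers at once}\label{sec:powers}

For a single exponent $k$ the sign $-1$ is replaced by a root of unity $\omega\neq1$ with $\omega^k=1$: the $k$-th power of $A\oplus\omega A'$ is $A^k\oplus(A^k)'$. To treat all exponents we add up one such block for each $k\ge2$. Now infinitely many disjoint disks are needed in a bounded region, while Lemma~\ref{lem:runge} handles only finitely many. We let the disks shrink geometrically to $0$. Then all blocks beyond a given one form a single operator of small norm, and one disk about $0$ takes care of them.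

\begin{proof}[Proof of Theorem~\ref{thm:powers}]
For $k\ge2$ put
\[
\omega_k=e^{2\pi i/k},\qquad a_k=4^{-k},\qquad r_k=\tfrac14a_k|1-\omega_k|,\qquad \varepsilon_k=\tfrac14r_k .
\]
Then $0<r_k\le\frac12a_k$ and $\varepsilon_k\|S\|<r_k$. Let
\[
A_k=a_kI+\varepsilon_kS,\qquad T_k=A_k\oplus\omega_kA_k'\ \text{ on }H\oplus H,\qquad T=\bigoplus_{k\ge2}T_k .
\]
Since $\|T_k\|=\|A_k\|\le a_k+r_k\le\frac32a_k$, the $\ell^2$-sum $T$ is bounded.

\emph{The powers are not cyclic.} Let $k\ge2$. Since $\omega_k^k=1$, the operator $T^k$ has the direct summand $T_k^k=A_k^k\oplus(A_k^k)'$, which is not cyclic by Lemma~\ref{lem:transpose}. So $T^k$ is not cyclic.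

\emph{The blocks.} After a permutation of the summands, $T^{(\infty)}$ becomes $W=\bigoplus_{k\ge2}(W_k^+\oplus W_k^-)$ with
\[
W_k^+=a_kI+\varepsilon_kS^{(\infty)},\qquad W_k^-=\omega_ka_kI+\omega_k\varepsilon_k(S')^{(\infty)} .
\]
Each block $W_k^\pm$ is cyclic by Proposition~\ref{prop:shift} and Lemma~\ref{lem:basic}(b). Choose cyclic vectors $\xi_k^\pm$ with $\|\xi_k^\pm\|=2^{-k}$, and let $\xi$ be the vector with these coordinates; it lies in the $\ell^2$-sum.

\emph{The disks.} Let $L_k^+$ and $L_k^-$ be the closed disks of radius $r_k$ centered at $a_k$ and $\omega_ka_k$. Then $\sigma(W_k^\pm)\subset\operatorname{int}L_k^\pm$ because $\varepsilon_k\|S\|<r_k$. The two disks are disjoint, because their centers are at distance $4r_k$. Both lie in the annulus $\frac12a_k\le|z|\le\frac32a_k$, and these annuli are pairwise disjoint, because $\frac32a_{k+1}=\frac38a_k<\frac12a_k$.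

\emph{The vector $\xi$ is cyclic.} Fix $N\ge2$ and let $R_N=\bigoplus_{k>N}(W_k^+\oplus W_k^-)$. Its norm is at most $\frac32a_{N+1}=\frac38a_N$, so $\sigma(R_N)$ lies in the interior of the closed disk $L^0$ of radius $\frac7{16}a_N$ about $0$. For $k\le N$ we have $\frac7{16}a_N<\frac12a_N\le\frac12a_k$, so $L^0$ is disjoint from $L_k^\pm$. Thus $W$ is the finite direct sum of the operators $W_k^\pm$ ($2\le k\le N$) and $R_N$, whose spectra lie in the interiors of pairwise disjoint closed disks. By Lemma~\ref{lem:runge}(b), which needs no information on the cyclicity of $R_N$, the subspace $[\xi]_W$ contains the spaces on which $W_N^+$ and $W_N^-$ act. This holds for every $N\ge2$, and these spaces span a dense subspace. So $\xi$ is cyclic for $W$, and $T^{(\infty)}$ and its summands $T^{(n)}$ are cyclic.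
\end{proof}

\section{Holomorphic functions of cyclic operators}\label{sec:class}

Let $V$ be an operator on a Banach space and let $f$ be holomorphic on an open set $G\supset\sigma(V)$. The \emph{holomorphic} (Riesz--Dunford) \emph{functional calculus} defines
\begin{equation}\label{eq:dunford}
f(V)=\frac1{2\pi i}\int_\Gamma f(z)(z-V)^{-1}\,dz,
\end{equation}
where $\Gamma$ is any cycle in $G\setminus\sigma(V)$ with winding number $1$ about each point of $\sigma(V)$ and $0$ about each point outside $G$. We use the following standard properties.
\begin{itemize}
\item[(F1)] $f(V)$ depends only on the values of $f$ near $\sigma(V)$, and has its usual meaning when $f$ is a polynomial.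
\item[(F2)] If $f_n\to f$ uniformly on compact subsets of $G$, then $f_n(V)\to f(V)$ in norm, since the resolvent is bounded on $\Gamma$.
\item[(F3)] $\sigma(f(V))=f(\sigma(V))$, and $g(f(V))=(g\circ f)(V)$ for $g$ holomorphic near $f(\sigma(V))$.
\end{itemize}
We also use a second form of Runge's theorem: on a simply connected domain, every holomorphic function is a limit of polynomials uniformly on compact subsets. Finally, recall that a non-constant holomorphic function on a domain is an open map and its derivative has only isolated zeros, that a holomorphic function is injective near each point where its derivative is nonzero, and that the inverse of an injective holomorphic function is holomorphic.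

\begin{lemma}\label{lem:compat}
Let $V,W$ be operators on Hilbert spaces and let $A$ be an operator on $H$. Then
\[
\sigma(V\oplus W)=\sigma(V)\cup\sigma(W),\qquad\sigma(V^{(\infty)})=\sigma(V),\qquad\sigma(A')=\sigma(A),
\]
and for $f$ holomorphic near the respective spectrum
\[
f(V\oplus W)=f(V)\oplus f(W),\qquad f(V^{(\infty)})=f(V)^{(\infty)},\qquad f(A')=f(A)' .
\]
\end{lemma}

\begin{proof}
The operator $(z-V)\oplus(z-W)$ is bijective if and only if both summands are, and then its inverse is $(z-V)^{-1}\oplus(z-W)^{-1}$. If $z\notin\sigma(V)$, then $\bigl((z-V)^{-1}\bigr)^{(\infty)}$ inverts $z-V^{(\infty)}$; conversely $\sigma(V)\subseteq\sigma(V^{(\infty)})$ because $V$ is a direct summand. If $z\notin\sigma(A)$, then $\bigl((z-A)^{-1}\bigr)'$ inverts $z-A'$, so $\sigma(A')\subseteq\sigma(A)$, and $A''=A$ gives equality. The maps $(X,Y)\mapsto X\oplus Y$, $X\mapsto X^{(\infty)}$ and $X\mapsto X'$ are linear and norm continuous, so they commute with the integral \eqref{eq:dunford}, which is a norm limit of Riemann sums. With the formulas for the resolvents, this gives the identities for $f$.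
\end{proof}

The maps $z\mapsto-z$ and $z\mapsto\omega_kz$ of the previous sections move points while leaving $z^2$ and $z^k$ unchanged. A non-injective $f$ need not have a global symmetry of this kind, but it has a local one: a holomorphic map $\varphi$ from a small disk about a point $a$ into a small disk about another point $b$ with $f\circ\varphi=f$. The example becomes $A\oplus\varphi(A')$ with $\sigma(A)$ close to $a$. Two new points arise. To define $\varphi$ and make it injective we need $f'(a)\ne0\ne f'(b)$, and a given pair of points with equal values may violate this, as $0$ and $1$ do for $f(z)=z^2(z-1)^2$. Also, $\varphi(A')$ is no longer an affine function of $A'$, so its cyclicity has to come from the implication (1)$\Rightarrow$(2), applied to $\varphi$.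

\begin{proof}[Proof of Theorem~\ref{thm:class}]
\textbf{(1)$\Rightarrow$(2).} Let $f$ be injective. Then $\Omega=f(U)$ is open, $g=f^{-1}:\Omega\to U$ is holomorphic, and $\Omega$ is a simply connected domain because it is homeomorphic to $U$. By Runge's theorem there are polynomials $q_n\to g$ uniformly on compact subsets of $\Omega$. Let $\sigma(T)\subset U$. Then $\sigma(f(T))=f(\sigma(T))\subset\Omega$, and (F1)--(F3) give $q_n(f(T))\to g(f(T))=T$ in norm. By Lemma~\ref{lem:basic}(b), every cyclic vector of $T$ is cyclic for $f(T)$.

\textbf{(2)$\Rightarrow$(3)$\Rightarrow$(4).} If $T^{(\infty)}$ is cyclic, then so is its summand $T\oplus T$, and if $T\oplus T$ is cyclic, then so is its summand $T$. So the hypothesis on $T$ becomes stronger from (2) to (3) to (4), while the conclusion stays the same.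

\textbf{(4)$\Rightarrow$(1).} Suppose that $f$ is not injective. We construct $T$ on a separable Hilbert space with $\sigma(T)\subset U$, $T^{(\infty)}$ cyclic and $f(T)$ not cyclic.

If $f$ is constant, take $a\in U$ and $T=aI+\varepsilon S$ with $\varepsilon>0$ so small that the closed disk of radius $2\varepsilon$ about $a$ lies in $U$. Then $\sigma(T)\subset U$, and $T^{(\infty)}=aI+\varepsilon S^{(\infty)}$ is cyclic. The operator $f(T)$ is a scalar multiple of $I$, so each of its orbits spans a space of dimension at most $1$, and it is not cyclic. From now on $f$ is non-constant.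

\emph{Choice of points.} Let $f(u)=f(v)$ with $u\ne v$, and let $N_u,N_v\subset U$ be disjoint open neighborhoods of $u$ and $v$. The set $f(N_u)\cap f(N_v)$ is open and contains $f(u)$, so it is uncountable. The zeros of $f'$ are isolated, hence countable, so the set of critical values $\{f(z):f'(z)=0\}$ is countable. Choose $w\in f(N_u)\cap f(N_v)$ that is not a critical value, and $a\in N_u$, $b\in N_v$ with $f(a)=f(b)=w$. Then $a\ne b$ and $f'(a)\ne0\ne f'(b)$.

\emph{The local symmetry.} Choose disjoint closed disks $L_a,L_b\subset U$ centered at $a$ and $b$, and an open disk $\Delta_b\subset\operatorname{int}L_b$ centered at $b$ on which $f$ is injective. The set $f(\Delta_b)$ is an open neighborhood of $w=f(a)$, so there is an open disk $\Delta_a\subset\operatorname{int}L_a$ centered at $a$ on which $f$ is injective and such that $f(\Delta_a)\subset f(\Delta_b)$. The map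
\[
\varphi=(f|_{\Delta_b})^{-1}\circ f:\ \Delta_a\to\Delta_b
\]
is holomorphic and injective, and $f\circ\varphi=f$ on $\Delta_a$.

\emph{The operator.} Let $A=aI+\varepsilon S$ with $\varepsilon>0$ so small that the closed disk of radius $2\varepsilon$ about $a$ lies in $\Delta_a$. Then $\sigma(A)=\sigma(A')\subset\Delta_a$. Put $B=\varphi(A')$ and $T=A\oplus B$ on $H\oplus H$. By (F3), $\sigma(B)=\varphi(\sigma(A'))\subset\Delta_b$, so $\sigma(T)\subset\Delta_a\cup\Delta_b\subset U$.

\emph{$f(T)$ is not cyclic.} By (F3), (F1) and Lemma~\ref{lem:compat},
\[
f(B)=(f\circ\varphi)(A')=f(A')=f(A)' ,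
\]
so $f(T)=f(A)\oplus f(A)'$, and Lemma~\ref{lem:transpose} applies.

\emph{$T^{(\infty)}$ is cyclic.} The operators $A^{(\infty)}=aI+\varepsilon S^{(\infty)}$ and $(A')^{(\infty)}=aI+\varepsilon(S')^{(\infty)}$ are cyclic by Proposition~\ref{prop:shift} and Lemma~\ref{lem:basic}(b), and their spectra lie in $\Delta_a$. By Lemma~\ref{lem:compat}, $B^{(\infty)}=\varphi\bigl((A')^{(\infty)}\bigr)$. The implication (1)$\Rightarrow$(2), applied to the injective function $\varphi$ on the disk $\Delta_a$, shows that $B^{(\infty)}$ is cyclic. Finally $\sigma(A^{(\infty)})\subset\operatorname{int}L_a$ and $\sigma(B^{(\infty)})=\sigma(B)\subset\operatorname{int}L_b$. By Lemma~\ref{lem:runge}, $A^{(\infty)}\oplus B^{(\infty)}$ is cyclic, and this operator is $T^{(\infty)}$ up to a permutation of the summands.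

\textbf{Polynomials.} Take $U=\mathbb{C}$. A constant is not injective. Let $f$ have degree $d\ge2$ and let $w$ be outside the finite set of critical values. Then all $d$ roots of $f-w$ are simple, hence distinct, so $f$ is not injective. In both cases (1) fails, so (3) fails, which gives the required $T$.
\end{proof}

\begin{remark}
Simple connectivity of $U$ enters only in (1)$\Rightarrow$(2), through Runge's theorem; the proof of (4)$\Rightarrow$(1) uses that implication only on the disk $\Delta_a$, and otherwise needs only that $U$ is connected. For $U=\mathbb{C}\setminus\{0\}$ and $f(z)=1/z$ the approximation step breaks down: the inverse $g(w)=1/w$ has integral $2\pi i$ over the unit circle, while every polynomial has integral $0$, so $g$ is not a uniform limit of polynomials there.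
\end{remark}

\begin{thebibliography}{9}

\bibitem{Ansari}
S.~Ansari, \emph{Hypercyclic and cyclic vectors}, J. Funct. Anal. \textbf{128} (1995).

\bibitem{Shkarin}
Stanislav Shkarin, \emph{A weighted bilateral shift with cyclic square is supercyclic}, arXiv:1209.1458 (2012).

\end{thebibliography}
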